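\title{Generic reductions and the graded core of a monomial ideal}

\begin{abstract}
Let $I$ be an ideal generated by monomials of a single degree in a polynomial ring over an infinite field. Its graded core, the intersection of all homogeneous reductions of $I$, contains an ideal $\Gamma(I)$ that is computed from one generic reduction. We show that the two ideals can differ: over every infinite field, for $I=(x^5z,x^4y^2,x^3y^3,y^5z)$, the monomial $x^4y^3z^2$ lies in the graded core and not in $\Gamma(I)$. The reason is that the graded core tests membership at the rational points of a parameter space, while $\Gamma(I)$ also tests it at infinitesimal points. We show that equality holds for all such ideals of analytic spread $\ell$ exactly when $\ell\le 2$, give two sufficient conditions for equality that are both sharp, and describe the graded core by a condition on ideals of minors.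
\end{abstract}

\section{Introduction}

Throughout, $k$ is an infinite field, $R=k[x_1,\dots,x_d]=k[\mathbf x]$ is a standard graded polynomial ring, and $I\subseteq R$ is an ideal generated by distinct monomials $f_1,\dots,f_u$ of the same degree $\delta\ge1$. ``Homogeneous'' refers to the standard grading, and all rings are commutative with $1$.

An ideal $K\subseteq I$ is a \emph{reduction} of $I$ if $KI^n=I^{n+1}$ for some $n\ge0$. A reduction is a smaller ideal that still generates the large powers of $I$ from the preceding ones; for instance $(x^2,y^2)$ is a reduction of $(x,y)^2$, because $(x^2,y^2)(x,y)^2=(x,y)^4$. Since $I^{n+1}\subseteq K\subseteq I$, a reduction has the same radical and the same height as $I$. The \emph{graded core} $\operatorname{gradedcore}(I)$ is the intersection of all homogeneous reductions of $I$. It is the part of $I$ that no such simplification can discard. The intersection is in general infinite, and one would like to compute it in finitely many steps.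

The natural tool is the family of all candidates for a smallest reduction. Let $\mathcal F=k[f_1t,\dots,f_ut]\subseteq R[t]$ be the \emph{special fiber ring} of $I$, graded by the degree in $t$, with homogeneous maximal ideal $\mathcal F_+$, and let $\ell=\dim\mathcal F$ be the \emph{analytic spread} of $I$. We recall in Section~\ref{sec:points} that every homogeneous reduction contains a reduction generated by $\ell$ linear combinations of the $f_j$, and that fewer never suffice. All such $\ell$-tuples are specializations of one generic $\ell$-tuple. Let $\underline z=(z_{ij})$ be an $\ell\times u$ matrix of new variables, let $A=k[\underline z]$, and put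
\[
b_i=\sum_{j=1}^u z_{ij}f_j\quad(1\le i\le \ell),\qquad J=(b_1,\dots,b_\ell)\subseteq A[\mathbf x].
\]
For a matrix $\lambda\in k^{\ell\times u}$ let $J_\lambda\subseteq R$ be the ideal obtained from $J$ by substituting $\underline z\mapsto\lambda$. To single out the bad matrices, let $\mathcal H\subseteq\mathcal F[\underline z]$ be the ideal generated by $b_1t,\dots,b_\ell t$, and set
\[
\mathcal A=(\mathcal H:_{\mathcal F[\underline z]}\mathcal F_+^\infty)\cap A=\{a\in A: a\mathcal F_+^N\subseteq\mathcal H\text{ for some }N\}.
\]
It is known that $\mathcal A$ defines the locus of those $\lambda$ for which $J_\lambda$ is not a reduction of $I$, and that $\mathcal A$ is a prime ideal of height one. Thus $\mathcal A=(h)$ for an irreducible polynomial $h\in A$. We take the equality $\mathcal A=(h)$ as given; the description of the locus is reproved in Lemma~\ref{lem:h}.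

Grade $A[\mathbf x]$ by $\mathbb Z^d$ with $\deg x_i=e_i$ and $\deg A=0$. For an ideal $L\subseteq A[\mathbf x]$ let $\operatorname{mono}(L)$ be the largest ideal contained in $L$ that is generated by elements $a\mathbf x^{\mathbf w}$ with $a\in A$, $\mathbf w\in\mathbb N^d$, and define
\[
\Gamma(I)=\bigl(\operatorname{mono}(J):_{A[\mathbf x]}(h)^\infty\bigr)\cap R .
\]
It is known that $\Gamma(I)\subseteq\operatorname{gradedcore}(I)$. The question we answer, which comes from the paper of Fouli, Monta\~no, Polini and Ulrich \cite{FMPU}, is whether
\begin{equation}\label{eq:question}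
\operatorname{gradedcore}(I)=\Gamma(I).
\end{equation}

Both sides are monomial ideals. A monomial $\mathbf x^{\mathbf w}$ lies in the left side when it lies in $J_\lambda$ for every $\lambda$ with $h(\lambda)\ne0$, and in the right side when $h^N\mathbf x^{\mathbf w}\in J$ for some $N$. The second condition implies the first by substitution. One may expect the converse for the reason that a polynomial vanishing at all points of $k^{\ell\times u}$ with $h\neq0$ is zero. But the class of $\mathbf x^{\mathbf w}$ modulo $J$ is an element of a module over $A_h$, not of the ring, and an element of a module can vanish in every fiber without being zero. The smallest instance is the class of $a$ in the $k[a]$-module $k[a]/(a^2)$. In the fiber at $a=0$ it vanishes because it is a multiple of $a$; in the fiber at $a=\alpha\ne0$ it vanishes because it is killed by a power of $a$, and $\alpha$ is invertible. It is nevertheless nonzero, as one sees by substituting for $a$ the element $\varepsilon$ of $k[\varepsilon]/(\varepsilon^2)$. Exactly this happens for four monomials in three variables.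

\begin{theorem}\label{thm:counter}
Let $k$ be any infinite field, $R=k[x,y,z]$, and let $I$ be generated by
\[
f_1=x^5z,\qquad f_2=x^4y^2,\qquad f_3=x^3y^3,\qquad f_4=y^5z .
\]
Then $m=x^4y^3z^2$ lies in $\operatorname{gradedcore}(I)$ but not in $\Gamma(I)$.
\end{theorem}

So \eqref{eq:question} is false in general. The next theorem locates the boundary. One always has $\ell\le d$ and $\ell\le u$, and $\operatorname{ht}I'\le\ell$ for the ideal $I'$ below when it is proper (Sections \ref{sec:points} and \ref{sec:equality}); thus (a) and (b) say that \eqref{eq:question} holds in two extreme cases and fails one step away from each.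

\begin{theorem}\label{thm:sharp}
Let $k$ be an infinite field and $1\le\ell\le d$. Equality \eqref{eq:question} holds for all equigenerated monomial ideals $I$ of analytic spread $\ell$ in $d$ variables if and only if $\ell\le2$. In particular it always holds for $d\le2$, and it fails for some $I$ for every $d\ge3$. Moreover:
\begin{enumerate}
\item[(a)] Equality holds whenever $u=\ell$. For every $\ell\ge3$ and $d\ge\ell$ it fails for some $I$ with $u=\ell+1$.
\item[(b)] Write $I=gI'$ with $g$ the greatest common divisor of the $f_j$. Equality holds whenever $\operatorname{ht}I'=\ell$. For every $\ell\ge3$ and $d\ge\ell$ it fails for some $I=I'$ with $\operatorname{ht}I=\ell-1$.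
\end{enumerate}
\end{theorem}

Section~\ref{sec:points} describes both sides of \eqref{eq:question} through points of the parameter space. Section~\ref{sec:hyper} makes the membership test explicit when $u=\ell+1$, Section~\ref{sec:counter} applies it to the counterexamples, and Section~\ref{sec:equality} proves the positive statements. Section~\ref{sec:minors} gives a formula for the graded core, in terms of $h$ and ideals of minors, that holds for every $I$.

\section{Both sides through points of the parameter space}\label{sec:points}

Let $\kappa\supseteq k$ be a field, $I_\kappa=I\kappa[\mathbf x]$ and $\mathcal F_\kappa=\kappa[f_1t,\dots,f_ut]=\kappa\otimes_k\mathcal F$. Let $\mathbf a_j\in\mathbb N^d$ be the exponent vector of $f_j$. Then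
\begin{equation}\label{eq:rank}
\dim\mathcal F_\kappa=\operatorname{rank}(\mathbf a_1,\dots,\mathbf a_u)=\ell .
\end{equation}
Indeed, the dimension of an affine domain is its transcendence degree. Monomials with linearly independent exponents are algebraically independent, and a monomial whose exponent is a rational combination of theirs has a power in the field they generate. So $\dim\mathcal F_\kappa$ is the rank of the vectors $(\mathbf a_j,1)$, which is the rank of the $\mathbf a_j$ because the last coordinate equals $|\mathbf a_j|/\delta$. In particular $\ell\le d$ and $\ell\le u$.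

Because the $f_j$ have one degree, being a reduction can be read off in the fiber ring. Let $W_\kappa=(I_\kappa)_\delta$; the distinct monomials $f_j$ form a basis of it.

\begin{lemma}\label{lem:criterion}
Let $V\subseteq W_\kappa$ be a subspace.
\begin{enumerate}
\item[(i)] The ideal $(V)$ is a reduction of $I_\kappa$ if and only if $\mathcal F_\kappa/(Vt)\mathcal F_\kappa$ vanishes in all large degrees. In that case $\dim V\ge\ell$.
\item[(ii)] If $K$ is a homogeneous reduction of $I_\kappa$, then so is $(K_\delta)$.
\end{enumerate}
\end{lemma}

\begin{proof}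
The space $(\mathcal F_\kappa)_n$ equals $(I_\kappa^n)_{n\delta}t^n$, both being spanned by the products of $n$ generators. The ideals $(V)I_\kappa^n$ and $I_\kappa^{n+1}$ are generated in degree $(n+1)\delta$, so they are equal if and only if $Vt\cdot(\mathcal F_\kappa)_n=(\mathcal F_\kappa)_{n+1}$, that is, if and only if the quotient ring vanishes in degree $n+1$. A quotient of $\mathcal F_\kappa$ is generated in degree one, so it then vanishes in all higher degrees. In that case the radical of $(Vt)\mathcal F_\kappa$ is the maximal ideal $(\mathcal F_\kappa)_+$, which has height $\ell$, and Krull's height theorem gives $\dim V\ge\ell$.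

For (ii), let $KI_\kappa^n=I_\kappa^{n+1}$. Since $K$ is homogeneous and vanishes below degree $\delta$, and $I_\kappa^n$ vanishes below degree $n\delta$, the components of degree $(n+1)\delta$ give $K_\delta\,(I_\kappa^n)_{n\delta}=(I_\kappa^{n+1})_{(n+1)\delta}$. Hence $(K_\delta)I_\kappa^n=I_\kappa^{n+1}$.
\end{proof}

We shall substitute for $\underline z$ matrices with entries in other rings. For a $k$-algebra $E$, a matrix $\lambda\in E^{\ell\times u}$ is the same as a $k$-algebra map $A\to E$. We write $a(\lambda)\in E$ for the image of $a\in A$, and $J_\lambda\subseteq E[\mathbf x]$ for the ideal generated by the elements $b_i(\lambda)=\sum_j\lambda_{ij}f_j$.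

\begin{lemma}\label{lem:h}
Let $\kappa\supseteq k$ be a field and $\lambda\in\kappa^{\ell\times u}$. Then $J_\lambda$ is a reduction of $I_\kappa$ if and only if $h(\lambda)\ne0$.
\end{lemma}

\begin{proof}
Let $Q_N=(\mathcal F[\underline z]/\mathcal H)_N$ be the component of $t$-degree $N$, a finitely generated $A$-module. As $\mathcal F$ is generated in degree one, $a\mathcal F_+^N\subseteq\mathcal H$ if and only if $aQ_N=0$. So the ideals $\operatorname{Ann}_AQ_N$ form an ascending chain with union $\mathcal A$, and $\operatorname{Ann}_AQ_N=(h)$ for $N\gg0$. Let $\mathfrak p$ be the kernel of $A\to\kappa$. By Nakayama's lemma, $Q_N\otimes_A\kappa=0$ if and only if $(Q_N)_{\mathfrak p}=0$, that is, if and only if $\operatorname{Ann}_AQ_N\not\subseteq\mathfrak p$. For $N\gg0$ this means $h(\lambda)\neq0$. Since $Q_N\otimes_A\kappa$ is the component of degree $N$ of $\mathcal F_\kappa/(b_1(\lambda)t,\dots,b_\ell(\lambda)t)$, Lemma~\ref{lem:criterion}(i) concludes the proof.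
\end{proof}

\begin{proposition}\label{prop:core}
The ideal $\operatorname{gradedcore}(I)$ is a monomial ideal, and
\[
\operatorname{gradedcore}(I)=\bigcap_{\lambda\in k^{\ell\times u},\ h(\lambda)\ne0}J_\lambda .
\]
\end{proposition}

\begin{proof}
For $\tau\in(k^*)^d$ the automorphism $x_i\mapsto\tau_ix_i$ of $R$ fixes $I$ and permutes its homogeneous reductions, so it preserves $C=\operatorname{gradedcore}(I)$. Let $p=\sum_{\mathbf w\in\Omega}c_{\mathbf w}\mathbf x^{\mathbf w}\in C$ with $\Omega$ finite and all $c_{\mathbf w}\neq0$. The vectors $(\tau^{\mathbf w})_{\mathbf w\in\Omega}$ span $k^\Omega$; otherwise a nonzero polynomial would vanish on $(k^*)^d$, which is impossible for $k$ infinite. Hence each $c_{\mathbf w}\mathbf x^{\mathbf w}$ is a linear combination of the elements $\sum_{\mathbf w} c_{\mathbf w}\tau^{\mathbf w}\mathbf x^{\mathbf w}$ of $C$, and $C$ is monomial.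

Each $J_\lambda$ with $h(\lambda)\ne0$ is a homogeneous reduction by Lemma~\ref{lem:h}, which gives ``$\subseteq$''. For ``$\supseteq$'' we show that every homogeneous reduction $K$ contains such a $J_\lambda$. Let $V=K_\delta$ and $B=k[Vt]\subseteq\mathcal F$. By Lemma~\ref{lem:criterion}, $\mathcal F/(Vt)\mathcal F$ is finite-dimensional, and by induction on the degree, homogeneous lifts of a basis generate $\mathcal F$ as a $B$-module. So $\mathcal F$ is finite over $B$ and $\dim B=\ell$. Graded Noether normalization \cite[Thm.~1.5.17]{BH} states that an algebra of dimension $\ell$ over an infinite field, generated by finitely many elements of degree one, is finite over a subalgebra generated by $\ell$ elements of degree one. It gives $g_1,\dots,g_\ell\in V$ such that $B$, hence $\mathcal F$, is finite over $k[g_1t,\dots,g_\ell t]$. Then $\mathcal F/(g_1t,\dots,g_\ell t)$ is finite-dimensional, so $(g_1,\dots,g_\ell)\subseteq K$ is a reduction of $I$. It equals $J_\lambda$ for the coefficient matrix $\lambda$ of the $g_i$, and $h(\lambda)\ne0$ by Lemma~\ref{lem:h}.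
\end{proof}

Both parts use that $k$ is infinite; over $\mathbb F_2$, for example, the group $(k^*)^d$ is trivial and invariance under it says nothing. The ideal $\Gamma(I)$ has a parallel description, with the points over $k$ replaced by points over arbitrary $k$-algebras.

\begin{proposition}\label{prop:gamma}
The ideal $\Gamma(I)$ is a monomial ideal. For a monomial $\mathbf x^{\mathbf w}$ the following are equivalent:
\begin{enumerate}
\item[(i)] $\mathbf x^{\mathbf w}\in\Gamma(I)$;
\item[(ii)] $h^N\mathbf x^{\mathbf w}\in J$ for some $N$;
\item[(iii)] $\mathbf x^{\mathbf w}\in J_\lambda$ for every $k$-algebra $E$ and every $\lambda\in E^{\ell\times u}$ such that $h(\lambda)$ is a unit of $E$.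
\end{enumerate}
In particular $\Gamma(I)\subseteq\operatorname{gradedcore}(I)$.
\end{proposition}

\begin{proof}
The ideal $\operatorname{mono}(J)$ is $\mathbb Z^d$-graded and $\deg h=0$, so $\Gamma(I)$ is a $\mathbb Z^d$-graded ideal of $R$, that is, a monomial ideal. The element $h^N\mathbf x^{\mathbf w}$ has the form $a\mathbf x^{\mathbf w}$, so it lies in $\operatorname{mono}(J)$ if and only if it lies in $J$; this is (i)$\Leftrightarrow$(ii). If (ii) holds, substitution gives $h(\lambda)^N\mathbf x^{\mathbf w}\in J_\lambda$, and (iii) follows. If (iii) holds, take $E=A_h$ and $\lambda=\underline z$ and clear denominators to get (ii). The last assertion is (iii) for $E=k$ together with Proposition~\ref{prop:core}.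
\end{proof}

To disprove \eqref{eq:question} it is therefore enough to find a monomial that passes the test at all points over $k$ and fails it at one point over $k[\varepsilon]/(\varepsilon^2)$.

\section{One more generator than the analytic spread}\label{sec:hyper}

Testing $\mathbf x^{\mathbf w}\in J_\lambda$ for all $\lambda$ involves $\ell u$ parameters and an equation $h$ that we have not computed. When $u=\ell+1$ both difficulties disappear: the generators of a reduction $J_\lambda$ span a hyperplane in $W=\bigoplus_jkf_j$, a hyperplane is given by one normal vector $q$, and the equation of $\mathcal F$ takes the place of $h$.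

Write $\mathcal F=k[T_1,\dots,T_u]/P$ with $T_j\mapsto f_jt$. If $u=\ell+1$, then $P$ is a prime of height one, so any irreducible $G\in P$ generates $P$. For a $k$-algebra $E$ and $q\in E^u$ put
\[
V_q=\Bigl\{\sum_jc_jf_j:\ c\in E^u,\ \sum_jc_jq_j=0\Bigr\}.
\]

\begin{lemma}\label{lem:hyper}
Let $u=\ell+1$ and $P=(G)$ with $G$ a form of degree $e$. For $0\neq q\in k^u$, the ideal $(V_q)$ is a reduction of $I$ if and only if $G(q)\ne0$. Moreover $\operatorname{gradedcore}(I)=\bigcap_{q\in k^u,\,G(q)\ne0}(V_q)$.
\end{lemma}

\begin{proof}
The map $k[T_1,\dots,T_u]\to k[s]$, $T_j\mapsto q_js$, is surjective, and its kernel is generated by the linear forms $\sum c_jT_j$ with $\sum c_jq_j=0$. Hence $\mathcal F/(V_qt)\mathcal F\cong k[s]/(G(q)s^e)$, which vanishes in large degrees exactly when $G(q)\ne0$. If $J_\lambda$ is a reduction, its $\ell$ generators span a subspace of $W$ of dimension $\ell=u-1$ by Lemma~\ref{lem:criterion}(i), so $J_\lambda=(V_q)$ for some $q\ne0$; conversely each $(V_q)$ with $q\neq0$ is some $J_\lambda$. Now apply Lemma~\ref{lem:h} and Proposition~\ref{prop:core}, noting that $G(0)=0$.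
\end{proof}

Modulo $V_q$ the generators $f_j$ become proportional, so $I/(V_q)$ is a cyclic module, and its annihilator comes from the relations among the $f_j$. A \emph{syzygy} of $f_1,\dots,f_u$ is an element $\sum s_je_j\in R^u$ with $\sum s_jf_j=0$. The module of syzygies is generated by the elements
\[
\sigma_{ij}=\frac{\operatorname{lcm}(f_i,f_j)}{f_i}\,e_i-\frac{\operatorname{lcm}(f_i,f_j)}{f_j}\,e_j .
\]
Indeed, it is $\mathbb Z^d$-graded for $\deg e_j=\mathbf a_j$; a syzygy of degree $\mathbf w$ has the form $\sum c_j(\mathbf x^{\mathbf w}/f_j)e_j$ with $c_j\in k$ and $\sum c_j=0$, the sum over those $j$ with $f_j\mid\mathbf x^{\mathbf w}$; and it is a combination of differences $(\mathbf x^{\mathbf w}/f_i)e_i-(\mathbf x^{\mathbf w}/f_j)e_j$, each a multiple of $\sigma_{ij}$.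

\begin{lemma}\label{lem:cyclic}
Let $E$ be a $k$-algebra, $S=E[\mathbf x]$, and let $q\in E^u$ have a coordinate $q_r$ that is a unit. Let $\mathfrak a_q\subseteq S$ be the ideal generated by the elements $\sum s_jq_j$, where $\sum s_je_j$ runs through a generating set of the syzygies of $f_1,\dots,f_u$. Then $V_qS$ is generated by the elements $q_rf_j-q_jf_r$, $j\ne r$, and there is an isomorphism of $S$-modules
\[
IS/V_qS\;\cong\;S/\mathfrak a_q,\qquad f_j\mapsto q_j .
\]
In particular, for $s\in S$ one has $sf_j\in V_qS$ if and only if $sq_j\in\mathfrak a_q$.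
\end{lemma}

\begin{proof}
If $c$ is a vector with entries in $E$ or in $S$ and $\sum c_jq_j=0$, then $c=q_r^{-1}\sum_{j\ne r}c_j(q_re_j-q_je_r)$. This gives the generators of $V_qS$, and shows that the surjection $\pi:S^u\to S$, $e_j\mapsto q_j$, has kernel generated by the elements $q_re_j-q_je_r$. Since $S=E\otimes_kR$ is free over $R$, we have $IS\cong S\otimes_RI=S^u/Z$, where $Z$ is the $S$-module generated by the syzygies over $R$. Therefore $IS/V_qS\cong S^u/(Z+\ker\pi)\cong S/\pi(Z)=S/\mathfrak a_q$.
\end{proof}

\begin{example}\label{ex:square}
Let $I=(x^2,xy,y^2)\subseteq k[x,y]$. Then $\ell=2$ by \eqref{eq:rank}, $u=3$, and $G=T_1T_3-T_2^2$, which is irreducible because it has degree one in $T_1$ with coprime coefficients. The syzygies are generated by $\sigma_{12}=ye_1-xe_2$ and $\sigma_{23}=ye_2-xe_3$, since $\sigma_{13}=y\sigma_{12}+x\sigma_{23}$. So $\mathfrak a_q=(q_1y-q_2x,\;q_2y-q_3x)$. The coefficient matrix of these two linear forms has determinant $\pm G(q)$, hence $\mathfrak a_q=(x,y)$ whenever $G(q)$ is a unit. For $E=k$ this shows that $(x,y)I$ lies in the graded core. No $f_j$ does, since $q=(1,0,1)$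 and $q=(0,1,0)$ have $G(q)\neq0$ and $f_j\in (V_q)$ forces $q_j=0$. Thus $\operatorname{gradedcore}(I)=(x,y)^3$. Here $S/\mathfrak a_q\cong E$ does not vary with $q$, and no monomial can behave differently over $k$ and over $k[\varepsilon]/(\varepsilon^2)$. In agreement with this, Theorem~\ref{thm:sharp}(b) gives $\Gamma(I)=(x,y)^3$.
\end{example}

\section{The counterexamples}\label{sec:counter}

\subsection{Four monomials in three variables}

Let $I=(f_1,\dots,f_4)\subseteq k[x,y,z]$ be as in Theorem~\ref{thm:counter}, so $\delta=6$. The exponent vectors $(5,0,1)$, $(4,2,0)$, $(3,3,0)$ of $f_1,f_2,f_3$ have determinant $12-6=6$, so $\ell=3$ and $u=\ell+1$. Since $f_1f_3^5=x^{20}y^{15}z=f_2^5f_4$, the form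
\[
G=T_1T_3^5-T_2^5T_4
\]
lies in $P$. It has degree one in $T_1$ with coprime coefficients $T_3^5$ and $T_2^5T_4$, so it is irreducible and $P=(G)$. The syzygies are generated by
\[
\sigma_{12}=y^2e_1-xze_2,\qquad\sigma_{23}=ye_2-xe_3,\qquad\sigma_{34}=y^2ze_3-x^3e_4,
\]
because the other three are combinations of these:
\begin{align*}
\sigma_{13}&=y^3e_1-x^2ze_3=y\sigma_{12}+xz\sigma_{23},\\
\sigma_{24}&=y^3ze_2-x^4e_4=y^2z\sigma_{23}+x\sigma_{34},\\
\sigma_{14}&=y^5e_1-x^5e_4=y^3\sigma_{12}+x\sigma_{24}.
\end{align*}
Hence
\begin{equation}\label{eq:aq}
\mathfrak a_q=(q_1y^2-q_2xz,\;\;q_2y-q_3x,\;\;q_3y^2z-q_4x^3).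
\end{equation}
As $m=yz^2f_2$, Lemma~\ref{lem:cyclic} sends $m$ to the class of $q_2yz^2$ in $S/\mathfrak a_q$. This class is a multiple of $q_2$. The next lemma shows that it is killed by a power of $q_2$ when $G(q)$ is a unit, so that $q_2$ plays the role of $a$ in the module $k[a]/(a^2)$ of the introduction.

\begin{lemma}\label{lem:killed}
Let $x,y,z,q_1,\dots,q_4$ be elements of a ring $S$, and let $\mathfrak a$ be an ideal containing the three elements listed in \eqref{eq:aq}. Then $G(q)\,q_2^7\,yz^2\in\mathfrak a$.
\end{lemma}

\begin{proof}
Write $\equiv$ for congruence modulo $\mathfrak a$ and $\theta=q_1q_3^2$. We have $q_2xz\equiv q_1y^2$, $q_2y\equiv q_3x$ and $q_4x^3\equiv q_3y^2z$. Squaring the second congruence gives $q_2^2y^2\equiv q_3^2x^2$. Multiplying the first by $q_2^2$ then gives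
\begin{equation}\label{eq:xz}
q_2^3xz\equiv\theta x^2 .
\end{equation}
Multiplying the third by $q_2^5$ and using both results,
\[
q_2^5q_4x^3\equiv q_2^3q_3z\,(q_2^2y^2)\equiv q_3^3x\,(q_2^3xz)\equiv q_3^3\theta x^3=q_1q_3^5x^3,
\]
that is, $G(q)x^3\equiv0$. Finally, by the second congruence and two applications of \eqref{eq:xz},
\[
q_2^7yz^2\equiv q_3\,q_2^6xz^2\equiv q_3\theta\,q_2^3x^2z\equiv q_3\theta^2x^3 .
\]
Multiplying by $G(q)$ gives the claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
We first show $m\in\operatorname{gradedcore}(I)$. By Lemmas \ref{lem:hyper} and \ref{lem:cyclic} we must show $q_2yz^2\in\mathfrak a_q$ for all $q\in k^4$ with $G(q)\ne0$. If $q_2=0$, this element is zero. If $q_2\ne0$, divide the element in Lemma~\ref{lem:killed} by the nonzero scalar $G(q)q_2^6$.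

The argument used that $q_2$ is zero or invertible. To show $m\notin\Gamma(I)$ we choose a point at which $q_2$ is neither. Let $E=k[\varepsilon]/(\varepsilon^2)$, whose units are the elements $\alpha+\beta\varepsilon$ with $\alpha\ne0$, and let $S=E[x,y,z]$. With $q_2=\varepsilon$ we have $G(q)=q_1q_3^5$, so $q_1$ and $q_3$ should be units, and the simplest choice is $q=(1,\varepsilon,1,0)$. By Lemma~\ref{lem:cyclic} with $r=3$,
\[
V_qS=(f_1-f_3,\;f_2-\varepsilon f_3,\;f_4)=J_\lambda,\qquad
\lambda=\begin{pmatrix}1&0&-1&0\\0&1&-\varepsilon&0\\0&0&0&1\end{pmatrix}.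
\]
Let $\lambda_0$ be obtained from $\lambda$ by setting $\varepsilon=0$. Then $J_{\lambda_0}=(V_{q_0})$ with $q_0=(1,0,1,0)$ and $G(q_0)=1$, so $J_{\lambda_0}$ is a reduction by Lemma~\ref{lem:hyper}, and $h(\lambda_0)\ne0$ by Lemma~\ref{lem:h}. Since $h(\lambda)\equiv h(\lambda_0)$ modulo $\varepsilon$, the element $h(\lambda)$ is a unit of $E$.

By \eqref{eq:aq}, $\mathfrak a_q=(y^2-\varepsilon xz,\;\varepsilon y-x,\;y^2z)$. Modulo $\varepsilon y-x$ we have $\varepsilon xz\equiv\varepsilon^2yz=0$, so $\mathfrak a_q=(x-\varepsilon y,\;y^2)$ and $S/\mathfrak a_q\cong E[y,z]/(y^2)$. This is a free $E$-module with basis $z^i$, $yz^i$ ($i\ge0$), in which $q_2yz^2=\varepsilon yz^2\ne0$. By Lemma~\ref{lem:cyclic},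
\begin{equation}\label{eq:notin}
m\notin(f_1-f_3,\;f_2-\varepsilon f_3,\;f_4)\subseteq E[x,y,z],
\end{equation}
and Proposition~\ref{prop:gamma}(iii) gives $m\notin\Gamma(I)$.
\end{proof}

\begin{remark}\label{rem:jump}
The failure comes with a jump of the Hilbert function of $R/(V_q)$ in degree $9=\deg m$. The isomorphism of Lemma~\ref{lem:cyclic} lowers degrees by $6$, so $\dim(R/(V_q))_9=\dim(R/I)_9+\dim(R/\mathfrak a_q)_3$. For $q=(1,0,1,0)$ we have $\mathfrak a_q=(x,y^2)$, and $(R/\mathfrak a_q)_3$ has basis $z^3,yz^2$. For $q_2=1$ and $G(q)\neq0$ the proof of Lemma~\ref{lem:killed} shows that $y-q_3x$, $xz-\theta x^2$ and $x^3$ lie in $\mathfrak a_q$; these kill every cubic monomial except $z^3$, which survives because $\mathfrak a_q\subseteq(x,y)$. So the dimension is $2$ in the first case and $1$ in the second.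
\end{remark}

\subsection{Larger analytic spread and more variables}

Adjoining a pure power of a new variable raises $u$, $\ell$ and the height by one each and leaves the equation $G$ unchanged.

\begin{proposition}\label{prop:more}
For every $\ell\ge3$ and $d\ge\ell$ there is an equigenerated monomial ideal $I$ of analytic spread $\ell$ in $d$ variables, with $u=\ell+1$ generators of greatest common divisor $1$ and with $\operatorname{ht}I=\ell-1$, such that $\operatorname{gradedcore}(I)\ne\Gamma(I)$.
\end{proposition}

\begin{proof}
Let $s=\ell-3$, $R=k[x,y,z,w_1,\dots,w_s,v_1,\dots,v_{d-\ell}]$ and $I=(f_1,\dots,f_4,w_1^6,\dots,w_s^6)$, with $f_1,\dots,f_4$, $G$ and $m$ as above. The exponent vectors have rank $3+s=\ell$, and $u=4+s=\ell+1$. The form $G$ lies in $P$ and remains irreducible in $k[T_1,\dots,T_u]$, so $P=(G)$.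

We have $\gcd(f_1,f_2,f_3)=x^3$, which is coprime to $f_4$, so the generators have greatest common divisor $1$. The ideal $(f_1,\dots,f_4)\subseteq k[x,y,z]$ lies in $(x,y)$ and, as primes of height one are principal, in no prime of height one; so it has height $2$ and its quotient ring has dimension $1$. Since $\sqrt I$ is generated by $\sqrt{(f_1,\dots,f_4)}$ and the $w_i$, we get $\dim R/I=1+(d-\ell)$ and $\operatorname{ht}I=\ell-1$.

Let $q\in k^u$ with $G(q)\ne0$. The elements $\sigma_{12},\sigma_{23},\sigma_{34}$ are still syzygies, so $\mathfrak a_q$ contains the three elements in \eqref{eq:aq}. By Lemma~\ref{lem:killed}, $q_2yz^2\in\mathfrak a_q$ both for $q_2=0$ and for $q_2\neq0$. Lemmas \ref{lem:cyclic} and \ref{lem:hyper} give $m\in\operatorname{gradedcore}(I)$.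

Let $E=k[\varepsilon]/(\varepsilon^2)$ and let $\lambda\in E^{\ell\times u}$ be the coefficient matrix of $f_1-f_3$, $f_2-\varepsilon f_3$, $f_4$, $w_1^6,\dots,w_s^6$. At $\varepsilon=0$ these elements span $V_{q_0}$ for $q_0=(1,0,1,0,0,\dots,0)$, and $G(q_0)=1$; so $h(\lambda)$ is nonzero modulo $\varepsilon$ and is a unit. If $m$ were in $\Gamma(I)$, then $m\in J_\lambda$ by Proposition~\ref{prop:gamma}, and setting all $w_i$ and $v_i$ to $0$ would contradict \eqref{eq:notin}.
\end{proof}

\section{Cases of equality}\label{sec:equality}

For $n\ge0$ let $M_n=(A_h[\mathbf x]/JA_h[\mathbf x])_n$ be the component of degree $n$ in $\mathbf x$. It is a finitely generated $A_h$-module, and for a field $\kappa\supseteq k$ and $\lambda\in\kappa^{\ell\times u}$ with $h(\lambda)\ne0$ its fiber at $\lambda$ is $M_n\otimes_{A_h}\kappa=(\kappa[\mathbf x]/J_\lambda)_n$. By Propositions \ref{prop:core} and \ref{prop:gamma}, a monomial of degree $n$ lies in $\operatorname{gradedcore}(I)$ if its class in $M_n$ vanishes in the fibers at all points over $k$, and in $\Gamma(I)$ if its class is zero, and both conditions are also necessary.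 In a free module an element has coordinates, which are functions, and the two conditions agree.

\begin{lemma}\label{lem:free}
If $M_n$ is a submodule of a free module $A_h^p$, then $\operatorname{gradedcore}(I)_n=\Gamma(I)_n$.
\end{lemma}

\begin{proof}
Let $\mathbf x^{\mathbf w}\in\operatorname{gradedcore}(I)_n$ and let $a/h^r$ be a coordinate of its class in $A_h^p$. For $\lambda\in k^{\ell\times u}$ with $h(\lambda)\ne0$, the evaluation $M_n\to A_h^p\to k^p$ factors through the fiber $(R/J_\lambda)_n$, where $\mathbf x^{\mathbf w}$ is zero; so $a(\lambda)=0$. Thus $ah$ vanishes on $k^{\ell\times u}$. As $k$ is infinite, $ah=0$, and $a=0$ because $h\ne0$. So the class of $\mathbf x^{\mathbf w}$ in $M_n$ is zero. Both ideals are monomial and $\Gamma(I)\subseteq\operatorname{gradedcore}(I)$, so the claim follows.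
\end{proof}

To apply the lemma we need the fibers of $M_n$ to have constant dimension, which by Remark~\ref{rem:jump} can fail. It holds when all $J_\lambda$ are complete intersections. A common factor of the generators can prevent this, so we remove it first.

\begin{lemma}\label{lem:gcd}
Let $u\ge2$, let $g=\gcd(f_1,\dots,f_u)$, $f_j=gf_j'$ and $I'=(f_1',\dots,f_u')$. Then $I$ and $I'$ have the same $\ell$ and $h$, and
\[
\operatorname{gradedcore}(I)=g\operatorname{gradedcore}(I'),\qquad\Gamma(I)=g\,\Gamma(I'),\qquad\operatorname{ht}I'\le\ell .
\]
\end{lemma}

\begin{proof}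
The $f_j'$ are distinct monomials of one degree, which is positive because $u\ge2$; so $I'$ satisfies our standing assumptions. Denote by primes the objects attached to $I'$. The substitution $t\mapsto gt$ gives a graded isomorphism $\mathcal F'\to\mathcal F$, $f_j't\mapsto f_jt$, which carries $\mathcal H'$ to $\mathcal H$. So $\ell$, $\mathcal A$ and $h$ agree, $J=gJ'$, and $J_\lambda=gJ'_\lambda$. As $R$ is a domain, $\bigcap gJ'_\lambda=g\bigcap J'_\lambda$, and Proposition~\ref{prop:core} gives the first equality. Since $0\ne h\in A$ and $g$ is a monomial in $\mathbf x$, we have $h^N\mathbf x^{\mathbf w}\in gJ'$ if and only if $g\mid\mathbf x^{\mathbf w}$ and $h^N\mathbf x^{\mathbf w}/g\in J'$; this gives the second. Finally, since $k$ is infinite there is $\lambda\in k^{\ell\times u}$ with $h(\lambda)\ne0$. Then $J'_\lambda$ is a reduction of $I'$ with $\ell$ generators, and $\operatorname{ht}I'=\operatorname{ht}J'_\lambda\le\ell$ by Krull's height theorem.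
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
All statements that equality fails are contained in Proposition~\ref{prop:more}; for the failure in $d\ge3$ variables take $\ell=3$. It remains to prove equality in the cases $u=\ell$, $\operatorname{ht}I'=\ell$ and $\ell\le2$. The last case includes $d\le2$ because $\ell\le d$.

\emph{The case $u=\ell$.} The matrix $\underline z$ is square; let $D=\det\underline z$. Multiplying the column $(b_i)=\underline z\,(f_j)$ by the adjugate of $\underline z$ gives $Df_j\in J$ and $Df_jt\in\mathcal H$ for all $j$. Hence $D\mathcal F_+\subseteq\mathcal H$ and $D\in\mathcal A=(h)$. The polynomial $D$ is irreducible. Indeed, $D$ is homogeneous of degree one in the variables of each row and of each column, so in a factorization $D=D_1D_2$ both factors are homogeneous in each such set of variables. Let $D_2$ have degree zero in the first row. Then every $z_{1j}$ occurs in $D_1$, so $D_1$ has degree one and $D_2$ degree zero in every column, and $D_2$ is constant. As $h$ is not a unit, $h=D$ up to a unit. So $hf_j\in J$, and $I\subseteq\Gamma(I)\subseteq\operatorname{gradedcore}(I)\subseteq I$.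

\emph{The case $\operatorname{ht}I'=\ell$.} The hypothesis makes $I'$ a proper ideal, which forces $u\ge2$. By Lemma~\ref{lem:gcd} we may assume $I=I'$, so $\operatorname{ht}I=\ell$. Let $\mathfrak p$ be a prime of $A_h$ with residue field $\kappa$, and let $\lambda\in\kappa^{\ell\times u}$ be the image of $\underline z$. We need all primes here, not only points over $k$. Since $h(\lambda)\ne0$, Lemma~\ref{lem:h} shows that $J_\lambda$ is a reduction of $I_\kappa$. The height of a monomial ideal is the least number of variables such that each generator is divisible by one of them; it does not depend on the field. So $\operatorname{ht}J_\lambda=\operatorname{ht}I_\kappa=\ell$. In a polynomial ring over a field, which is Cohen--Macaulay, $\ell$ forms of positive degree that generate an ideal of height $\ell$ form a regular sequence. Dividing a graded ring by a nonzerodivisor of degree $\delta$ multiplies its Hilbert series by $1-T^\delta$, so $\kappa[\mathbf x]/J_\lambda$ has Hilbert series $(1-T^\delta)^\ell/(1-T)^d$, independent of $\mathfrak p$.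

Thus for each $n$ the dimension $\rho$ of $M_n\otimes\kappa$ is the same for all primes of the Noetherian domain $A_h$. Such a module is projective \cite[Ex.~II.5.8(c)]{Har}: Nakayama's lemma gives a surjection $(A_h)_{\mathfrak p}^{\rho}\to(M_n)_{\mathfrak p}$, which becomes an isomorphism over the fraction field by comparing dimensions at the zero ideal, so that its kernel is a torsion submodule of a free module and vanishes; and a finitely generated module over a Noetherian ring with free localizations is projective. Hence $M_n$ is a direct summand of some $A_h^p$, and Lemma~\ref{lem:free} gives equality in every degree $n$.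

\emph{The case $\ell\le2$.} The vectors $\mathbf a_j$ lie on the hyperplane $|\mathbf a|=\delta$, which misses the origin, so by \eqref{eq:rank} their affine hull has dimension $\ell-1$. If $\ell=1$, all $\mathbf a_j$ coincide, so $u=1=\ell$ and the first case applies.

Let $\ell=2$. The $\mathbf a_j$ are at least two lattice points on a line. Number them so that $\mathbf a_1$ is an endpoint. Then $\mathbf a_j=\mathbf a_1+n_j\mathbf v$ with $\mathbf v\in\mathbb Z^d$ primitive, integers $n_j\ge n_1=0$, and $n=\max_jn_j>0$. Write $\mathbf v=\mathbf v^+-\mathbf v^-$ with $\mathbf v^\pm\in\mathbb N^d$ of disjoint supports; both are nonzero because $\mathbf v\neq0$ has coordinate sum $0$. The vector $\mathbf c=\mathbf a_1-n\mathbf v^-$ lies in $\mathbb N^d$, since it agrees with $\mathbf a_1+n\mathbf v$ on the support of $\mathbf v^-$ and with $\mathbf a_1$ elsewhere. We obtain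
\[
f_j=\mathbf x^{\mathbf c}\,(\mathbf x^{\mathbf v^+})^{n_j}(\mathbf x^{\mathbf v^-})^{n-n_j}.
\]
The values $n_j=0$ and $n_j=n$ both occur, so the coprime monomials $(\mathbf x^{\mathbf v^-})^n$ and $(\mathbf x^{\mathbf v^+})^n$ are among the $f_j/\mathbf x^{\mathbf c}$. Hence $g=\mathbf x^{\mathbf c}$, and $I'$ lies in no principal prime, so $\operatorname{ht}I'\ge2$. Lemma~\ref{lem:gcd} gives $\operatorname{ht}I'\le2$. So $\operatorname{ht}I'=\ell$ and the second case applies.
\end{proof}

\section{A formula for the graded core by minors}\label{sec:minors}

The generic ideal $J$ and the polynomial $h$ do determine the graded core, provided that membership is tested point by point. In a fixed degree, membership in $J_\lambda$ is the solvability of a linear system, which is a condition on ranks, and ranks are measured by minors.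

For $n\ge\delta$ let $\Phi_n$ be the matrix over $A$ of the map
\[
(A\otimes R_{n-\delta})^\ell\xrightarrow{\;(b_1,\dots,b_\ell)\;}A\otimes R_n
\]
in monomial bases; its image is $J_n$. For $|\mathbf w|=n$ let $(\Phi_n|\mathbf w)$ be $\Phi_n$ with the column of $\mathbf x^{\mathbf w}$ adjoined. Let $I_r(\cdot)$ denote the ideal of $r\times r$ minors, which is zero if there are none. For an ideal $\mathfrak a\subseteq A$ let $\operatorname{rad}_k(\mathfrak a)$ be the ideal of polynomials that vanish at all $k$-points of $V(\mathfrak a)$; it equals $\sqrt{\mathfrak a}$ if $k$ is algebraically closed, by the Nullstellensatz.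

\begin{proposition}\label{prop:minors}
The ideal $\operatorname{gradedcore}(I)$ is the monomial ideal spanned by those $\mathbf x^{\mathbf w}$ with $n=|\mathbf w|\ge\delta$ that satisfy
\begin{equation}\label{eq:minors}
h\cdot I_r(\Phi_n|\mathbf w)\subseteq\operatorname{rad}_k\bigl(I_r(\Phi_n)\bigr)\quad\text{for all }r\ge1 .
\end{equation}
By contrast, $\mathbf x^{\mathbf w}\in\Gamma(I)$ if and only if $\mathbf x^{\mathbf w}\in\operatorname{im}(\Phi_n)_h$.
\end{proposition}

\begin{proof}
The last statement is Proposition~\ref{prop:gamma}(ii). By Proposition~\ref{prop:core}, the graded core is spanned by the monomials that lie in $J_\lambda$ for all $\lambda\in k^{\ell\times u}$ with $h(\lambda)\ne0$, and these have degree $n\ge\delta$ because $J_\lambda\subseteq I$. Fix $\lambda\in k^{\ell\times u}$. The image of $\Phi_n(\lambda)$ is $(J_\lambda)_n$, so $\mathbf x^{\mathbf w}\in J_\lambda$ if and only if $(\Phi_n(\lambda)|\mathbf w)$ and $\Phi_n(\lambda)$ have the same rank. The $r$-minors of a matrix over a field all vanish exactly when $r$ exceeds its rank. So equality of the ranks is equivalent to the following: for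 every $r\ge1$, if all $r$-minors of $\Phi_n(\lambda)$ vanish, then so do all $r$-minors of $(\Phi_n(\lambda)|\mathbf w)$; for the converse direction take $r=1+\operatorname{rank}\Phi_n(\lambda)$. Requiring this for all $\lambda$ with $h(\lambda)\ne0$ says that, for every $r$, each product of $h$ with an $r$-minor of $(\Phi_n|\mathbf w)$ vanishes at every $k$-point of $V(I_r(\Phi_n))$. This is \eqref{eq:minors}.
\end{proof}

The module $k[a]/(a^2)$ shows the difference between the two conditions in a $1\times1$ matrix: for $\Phi=(a^2)$ with the column $a$ adjoined, the ideal $I_1=(a^2,a)$ lies in $\operatorname{rad}_k(a^2)=(a)$, while $a$ is not in the image of $\Phi$.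

\begin{thebibliography}{9}

\bibitem{BH} Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{FMPU} Louiza Fouli, Jonathan Monta\~no, Claudia Polini, and Bernd Ulrich, \emph{The core of monomial ideals}, arXiv:2303.10486 (2023).

\bibitem{Har} Hartshorne, \emph{Algebraic Geometry}.

\end{thebibliography}
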